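\title{Isometric copies of $c_0$ and $\ell_\infty$ among pointwise norm-attaining Lipschitz functions}

\begin{abstract}
A Lipschitz function on a metric space $M$ attains its norm pointwise if its Lipschitz constant is the supremum of the slopes measured from one fixed point. We prove that for every infinite pointed metric space $M$ the set of such functions in $\operatorname{Lip}_0(M)$ contains a linear subspace isometric to $c_0$. The proof uses tent functions and Ramsey's theorem for pairs. We also give a metric condition under which this set contains $\ell_\infty$ isometrically, and we show that the condition is necessary when the density character of $M$ is less than the continuum, but not when it equals the continuum.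
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $(M,d)$ be a pointed metric space, that is, a metric space with a distinguished base point $0\in M$. The real Banach space $\operatorname{Lip}_0(M)$ consists of the Lipschitz functions $f\colon M\to\mathbb R$ with $f(0)=0$, normed by the Lipschitz constant
\[
\|f\|=\sup\left\{\frac{|f(p)-f(q)|}{d(p,q)}:\ p,q\in M,\ p\neq q\right\}.
\]
We call the quotients on the right the \emph{slopes} of $f$. For a function $f\colon M\to\mathbb R$ and a point $p\in M$ let
\[
L(f,p)=\sup\left\{\frac{|f(p)-f(q)|}{d(p,q)}:\ q\in M\setminus\{p\}\right\}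
\]
be the supremum of the slopes measured from $p$, so that $\|f\|=\sup_{p\in M}L(f,p)$. A function $f\in\operatorname{Lip}_0(M)$ is \emph{strongly norm-attaining} if $\|f\|$ is itself a slope of $f$, and it is \emph{pointwise norm-attaining} if $\|f\|=L(f,p)$ for some $p\in M$; in the latter case $f$ \emph{attains its norm pointwise at $p$}. Strong attainment fixes both points of the pair, while pointwise attainment fixes one point and lets the other move. We write $\operatorname{SNA}(M)\subseteq\operatorname{PNA}(M)$ for the two sets of functions. A Banach space $X$ is \emph{isometrically contained} in a subset of $\operatorname{Lip}_0(M)$ if there is a linear isometry $T\colon X\to\operatorname{Lip}_0(M)$ whose range lies in that subset. Throughout, $e_n$ is the $n$-th unit vector of $c_0\subseteq\ell_\infty$.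

\begin{example}\label{ex:harmonic}
Let $M=\{1/n:n\ge1\}\subseteq\mathbb R$ with base point $1$. For $a\in\ell_\infty$ let $f_a$ be the function that vanishes at the base point and satisfies $f_a(\frac1n)-f_a(\frac1{n+1})=a_n(\frac1n-\frac1{n+1})$ for all $n$. Up to sign, every slope of $f_a$ is an average of consecutive terms $a_n$, weighted by the lengths of the gaps between neighboring points. Hence $a\mapsto f_a$ is a linear isometry of $\ell_\infty$ into $\operatorname{Lip}_0(M)$. If $|a_n|=\|a\|_\infty$ for some $n$, then $f_a\in\operatorname{SNA}(M)$. This covers every $a\in c_0$.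

Now let $u_n=\frac n{n+1}$, so that $\|f_u\|=1$, and fix $p=\frac1m$. A slope from $p$ to a larger point is an average of terms $u_n$ with $n<m$, so it is at most $u_{m-1}$. A slope from $p$ to a smaller point gives $u_m$ a weight of at least $(\frac1m-\frac1{m+1})/\frac1m=\frac1{m+1}$, so it is at most $1-(1-u_m)\frac1{m+1}=1-(m+1)^{-2}$. Thus $L(f_u,p)<1$ for every $p$, and $f_u\notin\operatorname{PNA}(M)$. Since $u=(1,1,\dots)-(\frac12,\frac13,\dots)$ is a difference of two sequences that attain their supremum norm, neither $\operatorname{SNA}(M)$ nor $\operatorname{PNA}(M)$ is a linear subspace.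

Finally, add to $M$ its limit point $\omega$, the real number zero. The function $f_u$ extends to $\omega$ by continuity with the same norm, and the slope from $\omega$ to $\frac1m$ is an average of the terms $u_n$ with $n\ge m$, hence at least $u_m$. So $L(f_u,\omega)=1$: on $M\cup\{\omega\}$ the same function attains its norm pointwise.
\end{example}

Since the sets of norm-attaining functions need not be linear, one asks which linear spaces they contain. If $M$ is finite, then $\operatorname{Lip}_0(M)$ is finite-dimensional, so we assume that $M$ is infinite. The example suggests $c_0$ as the natural candidate: each of its elements attains its supremum norm at a coordinate, so attainment has to be arranged only one coordinate at a time. The following facts are known; we do not use them. For every infinite $M$, the space $c_0$ is isomorphically contained in $\operatorname{SNA}(M)$, hence in $\operatorname{PNA}(M)$, and the copy can be taken isometric if $M$ is not uniformly discrete, that is, if $\inf_{p\ne q}d(p,q)=0$. On the other hand, there are metric spaces $M$ for which $c_0$ is not isometrically contained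 in $\operatorname{SNA}(M)$. This leads to the following question, posed by Choi, Jung, Lee and Rold\'an \cite{CJLR}.

\medskip
\noindent\emph{Is $c_0$ isometrically contained in $\operatorname{PNA}(M)$ for every infinite pointed metric space $M$?}
\medskip

The answer is yes.

\begin{theorem}\label{thm:c0}
Let $M$ be an infinite pointed metric space. There is a linear isometry $T\colon\ell_\infty\to\operatorname{Lip}_0(M)$ such that $Ta\in\operatorname{PNA}(M)$ whenever $|a_n|=\|a\|_\infty$ for some $n$. In particular $T(c_0)\subseteq\operatorname{PNA}(M)$, so $c_0$ is isometrically contained in $\operatorname{PNA}(M)$.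
\end{theorem}

The isometry is defined on all of $\ell_\infty$, so one may ask when all of $\ell_\infty$ fits into $\operatorname{PNA}(M)$. This is governed by the following condition: there are a point $p\in M$ and a sequence $(q_k)$ in $M\setminus\{p\}$ with
\begin{equation}\label{eq:star}
\lim_{k\to\infty}\ \liminf_{l\to\infty}\ \frac{d(q_k,q_l)}{d(q_k,p)+d(q_l,p)}=1 .\tag{$*$}
\end{equation}
By the triangle inequality these ratios are at most $1$, with equality exactly when $p$ lies metrically between $q_k$ and $q_l$. So \eqref{eq:star} says that the points $q_k$ look asymptotically like the ends of the arms of a star whose center $p$ belongs to $M$. Recall that the \emph{density character} of $M$ is the least cardinality of a dense subset of $M$. We call $M$ \emph{equidistant} if all nonzero distances in $M$ equal $1$, and we write $\mathfrak c$ for the cardinality of the continuum.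

\begin{theorem}\label{thm:linf}
Let $M$ be an infinite pointed metric space.
\begin{enumerate}
\item[(1)] If \eqref{eq:star} holds, then $\ell_\infty$ is isometrically contained in $\operatorname{PNA}(M)$, with all functions attaining their norm pointwise at the same point $p$. Condition \eqref{eq:star} holds whenever $M$ is unbounded or has an accumulation point in $M$.
\item[(2)] If $M$ has density character less than $\mathfrak c$ (for example, if $M$ is separable), then $\ell_\infty$ is isometrically contained in $\operatorname{PNA}(M)$ if and only if \eqref{eq:star} holds.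
\item[(3)] Condition \eqref{eq:star} fails for every totally bounded $M$ without accumulation points in $M$ (for example, $\{1/n:n\ge1\}$) and for every equidistant space. So in Theorem~\ref{thm:c0}, $c_0$ cannot in general be replaced by $\ell_\infty$.
\item[(4)] The bound in \emph{(2)} is optimal: for the equidistant space of cardinality $\mathfrak c$, condition \eqref{eq:star} fails, but $\ell_\infty$ is isometrically contained even in $\operatorname{SNA}(M)$.
\end{enumerate}
\end{theorem}

Section~\ref{sec:tents} reduces the constructions to a choice of radii for a family of tent functions. Section~\ref{sec:models} makes this choice by hand in three small spaces, which show the dichotomy behind Theorem~\ref{thm:c0}. Section~\ref{sec:center} proves Theorem~\ref{thm:linf}(1); this settles Theorem~\ref{thm:c0} for unbounded spaces, and Section~\ref{sec:bounded} treats bounded ones. Sections~\ref{sec:necessity} and~\ref{sec:examples} prove the remaining parts of Theorem~\ref{thm:linf}.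

\section{Sharing the slope: tent functions}\label{sec:tents}

We look for $T$ in the form $Ta=\sum_na_nf_n$. The next lemma says what the functions $f_n$ have to satisfy.

\begin{lemma}\label{lem:sum}
Let $f_n\colon M\to\mathbb R$ $(n\in\mathbb N)$ be functions such that
\begin{enumerate}
\item[(i)] $\sum_n|f_n(z)-f_n(w)|\le d(z,w)$ for all $z,w\in M$;
\item[(ii)] for each $n$ there is $p_n\in M$ with $L(f_n,p_n)=1$.
\end{enumerate}
Then $Ta=\sum_na_n(f_n-f_n(0))$ defines a linear isometry $T\colon\ell_\infty\to\operatorname{Lip}_0(M)$, and $Ta\in\operatorname{PNA}(M)$ if $|a_n|=\|a\|_\infty$ for some $n$. If all $p_n$ are equal to one point $p$, then every $Ta$ attains its norm pointwise at $p$.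
\end{lemma}

\begin{proof}
By (i) with $w=0$, the series converges absolutely at each point $z$, and $Ta(0)=0$. Again by (i), $|Ta(z)-Ta(w)|\le\|a\|_\infty\, d(z,w)$. So $T$ is a well-defined linear map with $\|Ta\|\le\|a\|_\infty$.

The point of (i) is that the functions share the available slope: where one of them uses almost all of it, the others are almost constant. Fix $n$ and $\varepsilon\in(0,1)$, and choose $q\ne p_n$ with $|f_n(p_n)-f_n(q)|\ge(1-\varepsilon)\,d(p_n,q)$. By (i), $\sum_{j\ne n}|f_j(p_n)-f_j(q)|\le\varepsilon\, d(p_n,q)$. Hence
\[
|Ta(p_n)-Ta(q)|\ge\bigl(|a_n|(1-\varepsilon)-\|a\|_\infty\,\varepsilon\bigr)\,d(p_n,q).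
\]
Letting $\varepsilon\to0$ we obtain
\[
|a_n|\le L(Ta,p_n)\le\|Ta\|\le\|a\|_\infty\qquad\text{for every }n .
\]
The supremum over $n$ gives $\|Ta\|=\|a\|_\infty$. If $|a_n|=\|a\|_\infty$, then $L(Ta,p_n)=\|Ta\|$. If $p_n=p$ for all $n$, the supremum over $n$ gives $L(Ta,p)=\|Ta\|$ for every $a$.
\end{proof}

Condition (i) implies $L(f_n,z)\le1$ for all $n$ and $z$. To verify (ii) it therefore suffices to find slopes of $f_n$ from $p_n$ that equal $1$ or tend to $1$.

\begin{remark}\label{rem:converse}
Nothing is lost in this reduction. Let $T\colon c_0\to\operatorname{PNA}(M)$ be a linear isometry and $f_n=Te_n$. Then (ii) holds because $f_n\in\operatorname{PNA}(M)$ has norm $1$. Given $z,w$ and $m$, choose signs $\varepsilon_n$ with $\varepsilon_n(f_n(z)-f_n(w))=|f_n(z)-f_n(w)|$; since $\|\sum_{n\le m}\varepsilon_nf_n\|=1$, we get $\sum_{n\le m}|f_n(z)-f_n(w)|\le d(z,w)$, which is (i). So the question of the introduction asks exactly whether a sequence with (i) and (ii) always exists.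
\end{remark}

A first attempt at (i) is to take $1$-Lipschitz functions with disjoint supports. This is not enough: if $M$ consists of two points at distance $1$, their indicator functions are $1$-Lipschitz, but the sum in (i) equals $2$. The heights of two bumps together must not exceed the distance between their peaks. Let $N\subseteq M$. We call a function $r\colon N\to[0,\infty)$ an \emph{admissible choice of radii} if
\[
r(x)+r(y)\le d(x,y)\qquad\text{for all distinct }x,y\in N,
\]
and we define the \emph{tent} at $x\in N$ by $h_x(z)=\max\{r(x)-d(x,z),0\}$ for $z\in M$. Each tent is $1$-Lipschitz, has height $r(x)$ at $x$, and is positive exactly on the open ball of radius $r(x)$ around $x$.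

\begin{lemma}\label{lem:tents}
Let $r$ be an admissible choice of radii on $N\subseteq M$, let $N_1,N_2,\dots$ be pairwise disjoint subsets of $N$, and let $\sigma\colon N\to\{1,-1\}$. Then at each point of $M$ at most one tent is nonzero, the functions $f_j=\sum_{x\in N_j}\sigma(x)h_x$ satisfy condition \emph{(i)} of Lemma~\ref{lem:sum}, and $f_j(x)=\sigma(x)r(x)$ for $x\in N_j$.
\end{lemma}

\begin{proof}
If $h_x(z)>0$ and $h_y(z)>0$ with $x\ne y$, then $d(x,y)\le d(x,z)+d(z,y)<r(x)+r(y)$, which contradicts admissibility. So at most one tent is nonzero at $z$, and the functions $f_j$ are well defined.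

Fix $z,w\in M$. We claim that $\sum_{x\in N}|h_x(z)-h_x(w)|\le d(z,w)$. At most one tent is nonzero at $z$ and at most one at $w$. If at most one tent in total is involved, the sum has at most one nonzero term, and the claim holds because tents are $1$-Lipschitz. Otherwise $h_x(z)>0$ and $h_y(w)>0$ for some $x\ne y$. Then $h_x(w)=h_y(z)=0$, and the sum equals
\[
h_x(z)+h_y(w)=r(x)+r(y)-d(x,z)-d(y,w)\le d(x,y)-d(x,z)-d(y,w)\le d(z,w).
\]
Since the sets $N_j$ are disjoint, $\sum_j|f_j(z)-f_j(w)|\le\sum_{x\in N}|h_x(z)-h_x(w)|$, and (i) follows. Finally, $h_x(x)=r(x)$, and for $y\in N\setminus\{x\}$ we have $h_y(x)=0$ because $d(x,y)\ge r(x)+r(y)\ge r(y)$. Hence $f_j(x)=\sigma(x)r(x)$ for $x\in N_j$.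
\end{proof}

Condition (i) is now automatic, and everything depends on (ii). If $x,y\in N_j$ carry opposite signs, the slope of $f_j$ between them is
\begin{equation}\label{eq:slope}
\frac{|f_j(x)-f_j(y)|}{d(x,y)}=\frac{r(x)+r(y)}{d(x,y)}\le1 .
\end{equation}
So we need radii that are admissible for all pairs and for which admissibility is tight, exactly or in the limit, along suitable pairs.

\section{Three almost equidistant spaces}\label{sec:models}

Let $\theta\in\{0,1,-1\}$, and let $M_\theta=\{x_1,x_2,\dots\}$ with
\[
d(x_n,x_m)=1+\frac{\theta}{\max\{n,m\}}\qquad(n\ne m)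
\]
and any base point. The nonzero distances lie in $[1,\frac32]$ for $\theta\ge0$ and in $[\frac12,1)$ for $\theta=-1$. In each case no distance exceeds twice another, so $d$ is a metric. In all three spaces $d(x_n,x_m)\to1$ as $m\to\infty$, so the natural radius is $\frac12$. What differs is the sign of the error $d(x_n,x_m)-\frac12-\frac12$.

\medskip\noindent\emph{The case $\theta=0$.} The radii $r\equiv\frac12$ are admissible, and every pair is tight. Take $N_j=\{x_{2j-1},x_{2j}\}$ with opposite signs. By \eqref{eq:slope}, $f_j$ has slope $1$ between these two points.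

\medskip\noindent\emph{The case $\theta=1$: infinite families.} The radii $r\equiv\frac12$ are admissible, but no pair is tight. Changing the radii does not help: no admissible $r$ has infinitely many disjoint tight pairs. Indeed, each tight pair has $r(x)+r(y)>1$ and so contains a point $y_j$ with $r(y_j)>\frac12$. Then $r(y_1)+r(y_j)>r(y_1)+\frac12>1$ for all $j>1$, while $d(y_1,y_j)\to1$, which contradicts admissibility for large $j$. Here pointwise attainment saves the construction. Keep $r\equiv\frac12$, split $M_1$ into infinitely many infinite sets $N_j$, and give one point $p_j\in N_j$ the sign $-1$ and all other points the sign $+1$. The slope of $f_j$ from $p_j$ to $x_m\in N_j$ is $1/d(p_j,x_m)$, which tends to $1$.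

\medskip\noindent\emph{The case $\theta=-1$: tight pairs.} Now all distances are less than $1$, so an admissible $r$ has $r\ge\frac12$ at no more than one point. This rules out the previous construction: if $(r(p_j)+r(x_m))/d(p_j,x_m)\to1$ as $m\to\infty$ in $N_j$, then $r(p_j)+r(x_m)\to1$, and $\limsup_mr(x_m)\le\frac12$ forces $r(p_j)\ge\frac12$, which is possible for one $j$ only. But tight pairs are available. For a pair $n<m$ give both points the radius $\frac12d(x_n,x_m)=\frac12-\frac1{2m}$. This radius is smaller than $\frac12$ by the fixed amount $\frac1{2m}$, and this margin absorbs the error against all sufficiently late points. Choose pairs $n_1<m_1<n_2<m_2<\cdots$ with $n_{j+1}\ge2m_j$. If $x_a$ belongs to the $i$-th pair and $x_b$ to a later pair, then $b\ge2m_i$ and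
\[
r(x_a)+r(x_b)<\Bigl(\frac12-\frac1{2m_i}\Bigr)+\frac12\le1-\frac1b=d(x_a,x_b).
\]
So the radii are admissible, and $N_j=\{x_{n_j},x_{m_j}\}$ with opposite signs gives slope $1$.

\medskip
In Section~\ref{sec:bounded} we find, in an arbitrary bounded infinite space, a sequence $(x_n)$ and numbers $\rho_n$ that play the role of $\frac12$. Ramsey's theorem then makes the sign of the error constant, and one of the last two constructions applies.

\section{Stars with a center in $M$}\label{sec:center}

To put all of $\ell_\infty$ into $\operatorname{PNA}(M)$ with Lemma~\ref{lem:sum}, we want one point $p$ that serves every $f_j$. Such a point cannot be the peak of a tent of positive height for more than one $j$. Instead we let it lie at the foot of all tents, with the tents almost reaching it.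

\begin{lemma}\label{lem:center}
Let $p\in M$, let $q_1,q_2,\dots$ be distinct points of $M\setminus\{p\}$, put $d_k=d(q_k,p)$, and let $r_k$ be numbers with
\begin{equation}\label{eq:radii}
r_k+r_l\le d(q_k,q_l)\quad(k\ne l),\qquad 0\le r_k\le d_k,\qquad \frac{r_k}{d_k}\to1 .
\end{equation}
Then there is a linear isometry $T\colon\ell_\infty\to\operatorname{Lip}_0(M)$ all of whose values attain their norm pointwise at $p$.
\end{lemma}

\begin{proof}
The radii $r(q_k)=r_k$ are admissible on $N=\{q_k:k\in\mathbb N\}$. Partition $N$ into infinitely many infinite sets $N_j$ and put $f_j=\sum_{x\in N_j}h_x$. By Lemma~\ref{lem:tents}, condition (i) holds and $f_j(q_k)=r_k$ for $q_k\in N_j$. Since $r_k\le d_k$, every tent vanishes at $p$, so $f_j(p)=0$. The slope of $f_j$ from $p$ to $q_k\in N_j$ is $r_k/d_k$, which tends to $1$ along the infinite set $N_j$. So (ii) holds with $p_j=p$ for all $j$, and Lemma~\ref{lem:sum} applies.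
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:linf}(1)]
Let $p$ and $(q_k)$ be as in \eqref{eq:star}, put $d_k=d(q_k,p)>0$, and let $\tau_k$ be the lower limit in \eqref{eq:star}, so that $\tau_k\to1$. Passing to a subsequence of $(q_k)$ can only increase each lower limit, and the ratios are at most $1$; so \eqref{eq:star} passes to subsequences, and we may assume that $d_k\to\delta\in[0,\infty]$. In an exact star, where $d(q_k,q_l)=d_k+d_l$, the radii $r_k=d_k$ would satisfy \eqref{eq:radii}. In general we shrink them slightly and thin out the sequence.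

\emph{The cases $\delta=\infty$ and $\delta=0$.} Here the distances to $p$ can be made to live on different scales, and the triangle inequality alone does the work. If $\delta=\infty$, pass to a subsequence with $d_k\ge2k\,d_{k-1}$ for $k\ge2$; if $\delta=0$, pass to a subsequence with $d_{k+1}\le d_k/(2k)$ for $k\ge1$. The sequence $(d_k)$ is strictly monotone, so the points $q_k$ are distinct. In both cases, $d_l<d_k$ implies $2d_l\le d_k/k$: if $\delta=\infty$, then $l<k$ and $2d_l\le2d_{k-1}\le d_k/k$; if $\delta=0$, then $l>k$ and $2d_l\le2d_{k+1}\le d_k/k$. Put $r_k=(1-\frac1k)d_k$. For $k\ne l$, labeled so that $d_l<d_k$,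
\[
r_k+r_l\le d_k-\frac{d_k}k+d_l\le d_k-d_l\le d(q_k,q_l).
\]
The other two conditions in \eqref{eq:radii} hold by the definition of $r_k$.

\emph{The case $0<\delta<\infty$.} This is where \eqref{eq:star} is used. Since $d_k+d_l\to d_k+\delta>0$ as $l\to\infty$,
\[
\Lambda_k:=\liminf_{l\to\infty}d(q_k,q_l)=(d_k+\delta)\,\tau_k\longrightarrow2\delta\qquad(k\to\infty).
\]
Put $r_k=\min\{d_k,\delta,\Lambda_k-\delta\}-\frac1k$. The bound $d_k$ keeps the tent away from $p$; the bounds $\Lambda_k-\delta$ and $\delta$ divide the distance $\Lambda_k$ between an earlier and a later point; the term $\frac1k$ turns a lower limit into an inequality for all late indices. All three entries of the minimum tend to $\delta$, so $r_k\to\delta$ and $r_k/d_k\to1$, and $r_k>0$ for $k\ge k_1$, say. For each $k$ there is $l(k)$ such that $d(q_k,q_l)>\Lambda_k-\frac1k$ for $l\ge l(k)$, and for these $l$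
\[
r_k+r_l\le\Bigl(\Lambda_k-\delta-\frac1k\Bigr)+\delta=\Lambda_k-\frac1k<d(q_k,q_l).
\]
Choose $k_1<k_2<\cdots$ with $k_j\ge l(k_i)$ for all $i<j$. The points $q_{k_j}$ with the radii $r_{k_j}$ satisfy \eqref{eq:radii}, and they are distinct because their distances exceed $r_{k_i}+r_{k_j}>0$.

In each case Lemma~\ref{lem:center} gives the first assertion. For the second, if $M$ is unbounded, take any $p$ and points $q_k\ne p$ with $d_k\to\infty$; if $p\in M$ is an accumulation point, take $q_k\ne p$ with $d_k\to0$. For fixed $k$, the ratio in \eqref{eq:star} is at least $|d_k-d_l|/(d_k+d_l)$, which tends to $1$ as $l\to\infty$ in both cases. So \eqref{eq:star} holds.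
\end{proof}

\section{Bounded spaces and the proof of Theorem~\ref{thm:c0}}\label{sec:bounded}

If $M$ is unbounded, Theorem~\ref{thm:linf}(1) gives an isometry $T$ with $T(\ell_\infty)\subseteq\operatorname{PNA}(M)$, which is more than we need. So let $M$ be bounded and infinite. A center in $M$ need not exist, but we shall see that $M$ contains a sequence that is asymptotically a star with an imaginary center.

\medskip\noindent\textbf{Step 1: the lengths of the arms.}
Let $y_1,y_2,\dots$ be distinct points of $M$. Since $M$ is bounded, there are infinite sets $S_1\supseteq S_2\supseteq\cdots$ of indices such that $d(y_i,y_m)$ converges as $m\to\infty$ in $S_i$. Choose $s_1<s_2<\cdots$ with $s_n\in S_n$ and put $x_n=y_{s_n}$. Then $\lambda_n=\lim_md(x_n,x_m)$ exists for every $n$. The number $\lambda_n$ is attached to the point $x_n$ and does not change when we pass to a subsequence that contains $x_n$. As $(\lambda_n)$ is bounded, we may assume that $\lambda_n\to\lambda$; this limit is also unchanged under further subsequences. If $\lambda_n=0$, then $x_m\to x_n$, and this happens for at most one $n$. We discard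 that point and assume $\lambda_n>0$ for all $n$.

To guess the radii, suppose that the $x_n$ form an exact star, $d(x_n,x_m)=\rho_n+\rho_m$, with $\rho_m\to\rho$. Then $\lambda_n=\rho_n+\rho$ and $\lambda=2\rho$, so $\rho_n=\lambda_n-\lambda/2$. In general we take this as the definition:
\[
\rho_n=\lambda_n-\frac\lambda2 .
\]
These numbers have the following properties:
\begin{equation}\label{eq:rho}
\rho_n\ge0,\qquad|\rho_n-\rho_m|\le d(x_n,x_m),\qquad\rho_m\to\frac\lambda2,\qquad\lim_{m\to\infty}\bigl(d(x_n,x_m)-\rho_m\bigr)=\rho_n .
\end{equation}
To see this, let $k\to\infty$ in $|d(x_n,x_k)-d(x_m,x_k)|\le d(x_n,x_m)$. This gives $|\lambda_n-\lambda_m|\le d(x_n,x_m)$, which is the second property. Letting $m\to\infty$ in $\lambda_m\le\lambda_n+d(x_n,x_m)$ gives $\lambda\le2\lambda_n$, which is the first. The third holds because $\lambda_m\to\lambda$, and the limit in the fourth is $\lambda_n-\lambda/2$. In the spaces $M_\theta$ of Section~\ref{sec:models}, $\rho_n=\frac12$ for all $n$.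

\medskip\noindent\textbf{Step 2: the sign of the error.}
By \eqref{eq:rho} the error $d(x_n,x_m)-\rho_n-\rho_m$ tends to $0$ as $m\to\infty$, but its sign may vary, and the sign decides whether the radii $\rho_n$ are admissible. We use the infinite Ramsey theorem for pairs: \emph{if the two-element subsets of $\mathbb N$ are colored with two colors, there is an infinite subset of $\mathbb N$ all of whose two-element subsets have the same color.} Color $\{n,m\}$ according to whether the error is nonnegative or negative. After passing to a subsequence, one of the following holds: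
\begin{enumerate}
\item[(a)] $d(x_n,x_m)\ge\rho_n+\rho_m$ for all $n<m$;
\item[(b)] $d(x_n,x_m)<\rho_n+\rho_m$ for all $n<m$.
\end{enumerate}

\medskip\noindent\textbf{Step 3: case (a), infinite families.}
The radii $r(x_n)=\rho_n$ are admissible on $N=\{x_n:n\in\mathbb N\}$. Partition $N$ into infinitely many infinite sets $N_j$, pick $p_j=x_{n_j}\in N_j$, and let $\sigma(p_j)=-1$ and $\sigma=1$ on $N_j\setminus\{p_j\}$. The functions $f_j$ of Lemma~\ref{lem:tents} satisfy (i). By \eqref{eq:slope} and \eqref{eq:rho}, as $m\to\infty$ with $x_m\in N_j$,
\[
\frac{|f_j(p_j)-f_j(x_m)|}{d(p_j,x_m)}=\frac{\rho_{n_j}+\rho_m}{d(x_{n_j},x_m)}\longrightarrow\frac{(\lambda_{n_j}-\lambda/2)+\lambda/2}{\lambda_{n_j}}=1 .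
\]
Here we used $\lambda_{n_j}>0$. So (ii) holds, and Lemma~\ref{lem:sum} gives the isometry.

\medskip\noindent\textbf{Step 4: case (b), tight pairs.}
The radii $\rho_n$ are too large for every pair. For a pair $n<m$ we reduce both by half the excess $D=\rho_n+\rho_m-d(x_n,x_m)>0$:
\[
r_n=\rho_n-\frac D2=\frac{d(x_n,x_m)+\rho_n-\rho_m}2,\qquad r_m=\rho_m-\frac D2=\frac{d(x_n,x_m)+\rho_m-\rho_n}2 .
\]
These numbers depend on the pair. By the second property in \eqref{eq:rho} they are nonnegative, and so
\begin{equation}\label{eq:pair}
0\le r_n<\rho_n,\qquad0\le r_m<\rho_m,\qquad r_n+r_m=d(x_n,x_m).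
\end{equation}
It remains to make the radii of different pairs compatible. We choose pairs $n_1<m_1<n_2<m_2<\cdots$ inductively, each with its radii \eqref{eq:pair}; the first pair is arbitrary. Suppose that the pairs $(n_i,m_i)$ with $i<j$ are chosen, and let $a$ be one of their finitely many indices. By \eqref{eq:rho} and the strict inequalities in \eqref{eq:pair},
\[
\lim_{b\to\infty}\bigl(d(x_a,x_b)-\rho_b\bigr)=\rho_a>r_a ,
\]
so $r_a+\rho_b\le d(x_a,x_b)$ for all large $b$. Choose $n_j>m_{j-1}$ so large that this holds for all these $a$ and all $b\ge n_j$, and choose any $m_j>n_j$. For $b\in\{n_j,m_j\}$ we have $r_b<\rho_b$, hence $r_a+r_b\le d(x_a,x_b)$.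

Thus the radii are admissible on $N=\bigcup_jN_j$, where $N_j=\{x_{n_j},x_{m_j}\}$. With $\sigma(x_{n_j})=1$ and $\sigma(x_{m_j})=-1$, the functions $f_j$ of Lemma~\ref{lem:tents} satisfy (i), and by \eqref{eq:slope} and \eqref{eq:pair} the slope of $f_j$ between $x_{n_j}$ and $x_{m_j}$ is $1$. So (ii) holds with $p_j=x_{n_j}$, and Lemma~\ref{lem:sum} gives the isometry.

\medskip
Every $a\in c_0$ satisfies $|a_n|=\|a\|_\infty$ for some $n$, so $T(c_0)\subseteq\operatorname{PNA}(M)$ in all cases. This completes the proof of Theorem~\ref{thm:c0}. \hfill$\square$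

\begin{remark}
In case (b) the copy of $c_0$ lies even in $\operatorname{SNA}(M)$. Since $f_j$ has slope $1$ between $x_{n_j}$ and $x_{m_j}$, condition (i) forces $f_i(x_{n_j})=f_i(x_{m_j})$ for $i\ne j$, so the slope of $Ta$ between these points is exactly $|a_j|$.
\end{remark}

\section{Necessity of \eqref{eq:star} for small density character}\label{sec:necessity}

We first treat isometries of the form $Ta=\sum_na_nF_n$ and test them on the vector $u=(\frac n{n+1})_n$ of Example~\ref{ex:harmonic}. It has norm $1$, but every coordinate is strictly smaller. A slope of $Tu$ close to $1$ can therefore not be produced by a fixed coordinate. The relevant coordinates escape to infinity, two distant slopes use almost disjoint sets of coordinates, and in $\ell_1$ the norms of disjointly supported vectors add up. This additivity is condition \eqref{eq:star}.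

\begin{lemma}\label{lem:hump}
Let $F_n\colon M\to\mathbb R$ $(n\in\mathbb N)$ satisfy $F_n(0)=0$ and $\sum_n|F_n(z)-F_n(w)|\le d(z,w)$ for all $z,w\in M$. Let $u_n=\frac n{n+1}$ and $g=\sum_nu_nF_n$. If $L(g,p)=1$ for some $p\in M$, then \eqref{eq:star} holds with this $p$.
\end{lemma}

\begin{proof}
The hypothesis says that $F=(F_n)_n$ maps $M$ into $\ell_1$ with $\|F(z)-F(w)\|_1\le d(z,w)$. Choose $q_k\in M\setminus\{p\}$ such that the slopes of $g$ from $p$ to $q_k$ tend to $1$. Put $d_k=d(q_k,p)$ and $v_k=(F(q_k)-F(p))/d_k\in\ell_1$. Then $\|v_k\|_1\le1$ and $|\sum_nu_nv_k(n)|\to1$. From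
\[
\Bigl|\sum_nu_nv_k(n)\Bigr|\le\sum_nu_n|v_k(n)|=\|v_k\|_1-\sum_n(1-u_n)|v_k(n)|
\]
and $1-u_n>0$ we conclude that $\|v_k\|_1\to1$ and that $v_k(n)\to0$ as $k\to\infty$ for every $n$.

Let $P_m$ be the projection of $\ell_1$ onto the first $m$ coordinates and $Q_m=I-P_m$, so that $\|v\|_1=\|P_mv\|_1+\|Q_mv\|_1$. For $v,w\in\ell_1$,
\begin{align*}
\|v-w\|_1&\ge\bigl(\|P_mv\|_1-\|P_mw\|_1\bigr)+\bigl(\|Q_mw\|_1-\|Q_mv\|_1\bigr)\\
&=\|v\|_1+\|w\|_1-2\|Q_mv\|_1-2\|P_mw\|_1 .
\end{align*}
Apply this to $v=d_kv_k$ and $w=d_lv_l$, for which $v-w=F(q_k)-F(q_l)$ and hence $\|v-w\|_1\le d(q_k,q_l)$. Divide by $d_k+d_l$. The first two terms become a weighted average of $\|v_k\|_1$ and $\|v_l\|_1$, and the weights $d_k/(d_k+d_l)$ and $d_l/(d_k+d_l)$ are at most $1$. Thus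
\[
\frac{d(q_k,q_l)}{d_k+d_l}\ge\min\{\|v_k\|_1,\|v_l\|_1\}-2\|Q_mv_k\|_1-2\|P_mv_l\|_1 .
\]
Fix $k$ and $m$ and let $l\to\infty$. The minimum tends to $\|v_k\|_1$ because $\|v_l\|_1\to1\ge\|v_k\|_1$, and $\|P_mv_l\|_1\to0$ because $v_l\to0$ coordinatewise. Then let $m\to\infty$, so that $\|Q_mv_k\|_1\to0$. We obtain
\[
1\ge\liminf_{l\to\infty}\frac{d(q_k,q_l)}{d_k+d_l}\ge\|v_k\|_1\longrightarrow1\qquad(k\to\infty),
\]
which is \eqref{eq:star}.
\end{proof}

An arbitrary isometry $T$ on $\ell_\infty$ need not have this form, because the unit vectors span only $c_0$ and a functional on $\ell_\infty$ is not determined by its values on $c_0$. For $\mu\in\ell_\infty^*$ we have $\sum_n|\mu(e_n)|\le\|\mu\|$, as one sees by applying $\mu$ to the vectors $\sum_{n\le m}\pm e_n$. So we can define the \emph{singular part} of $\mu$ by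
\[
\mu^s(a)=\mu(a)-\sum_n\mu(e_n)a_n\qquad(a\in\ell_\infty).
\]
The map $\mu\mapsto\mu^s$ is linear, $\|\mu^s\|\le2\|\mu\|$, and $\mu^s$ vanishes on each $e_n$, hence on $c_0$. We remove the singular parts by restricting $T$ to a smaller copy of $\ell_\infty$, namely $\ell_\infty(A)=\{a\in\ell_\infty:a_n=0\text{ for }n\notin A\}$ for a suitable infinite set $A\subseteq\mathbb N$.

A family $(A_i)_{i\in I}$ of infinite subsets of $\mathbb N$ is \emph{almost disjoint} if $A_i\cap A_j$ is finite for $i\ne j$. There is such a family with $|I|=\mathfrak c$: enumerate $\mathbb Q$ by $\mathbb N$, choose for each real $t$ a sequence of distinct rationals converging to $t$, and let $A_t$ be the set of their indices. Sequences with different limits have only finitely many terms in common. A functional that vanishes on $c_0$ ignores finite sets, so it treats an almost disjoint family as a disjoint one.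

\begin{lemma}\label{lem:ad}
Let $(A_i)_{i\in I}$ be an almost disjoint family, and let $\varphi\in\ell_\infty^*$ vanish on $c_0$. Then $\varphi$ vanishes on $\ell_\infty(A_i)$ for all but countably many $i\in I$.
\end{lemma}

\begin{proof}
For $m\in\mathbb N$ let $I_m$ be the set of all $i$ for which some $a\in\ell_\infty(A_i)$ has $\|a\|_\infty\le1$ and $\varphi(a)\ge\frac1m$. The exceptional set is $\bigcup_mI_m$, so it suffices to show that each $I_m$ is finite. Let $i_1,\dots,i_s\in I_m$ be distinct, with witnesses $a^{(1)},\dots,a^{(s)}$. The set $E=\bigcup_{t\ne t'}(A_{i_t}\cap A_{i_{t'}})$ is finite. Setting the coordinates in $E$ equal to $0$ changes each $a^{(t)}$ by an element of $c_0$, so $\varphi(a^{(t)})$ is unchanged, and the supports become disjoint. Then $\|\sum_ta^{(t)}\|_\infty\le1$, and $s/m\le\varphi(\sum_ta^{(t)})\le\|\varphi\|$. Hence $|I_m|\le m\|\varphi\|$.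
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:linf}(2)]
Sufficiency is part (1). Conversely, let $T\colon\ell_\infty\to\operatorname{Lip}_0(M)$ be a linear isometry with range in $\operatorname{PNA}(M)$, and let $D\subseteq M$ be dense with $|D|<\mathfrak c$. For $z\in M$ define $\mu_z(a)=Ta(z)$. Since $|Ta(z)-Ta(w)|\le\|a\|_\infty\,d(z,w)$ and $\mu_0=0$, we have $\mu_z\in\ell_\infty^*$ and $\|\mu_z-\mu_w\|\le d(z,w)$.

Let $(A_i)_{i\in I}$ be an almost disjoint family with $|I|=\mathfrak c$. By Lemma~\ref{lem:ad}, each $z\in D$ excludes only countably many indices $i$, namely those for which $\mu_z^s$ does not vanish on $\ell_\infty(A_i)$. Together the points of $D$ exclude at most $|D|\cdot\aleph_0=\max\{|D|,\aleph_0\}<\mathfrak c$ indices. This is the only place where the density character is used. Let $A=A_i$ for an index that is not excluded. For $a\in\ell_\infty(A)$, the function $z\mapsto\mu_z^s(a)$ vanishes on $D$ and is continuous, because $\|\mu_z^s-\mu_w^s\|\le2d(z,w)$. So $\mu_z^s$ vanishes on $\ell_\infty(A)$ for all $z\in M$.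

Write $A=\{k_1<k_2<\cdots\}$, let $J\colon\ell_\infty\to\ell_\infty(A)$ be the isometry with $(Ja)_{k_n}=a_n$, and put $F_n=Te_{k_n}$. For all $a\in\ell_\infty$ and $z,w\in M$,
\[
TJa(z)=\mu_z(Ja)=\sum_na_n\,\mu_z(e_{k_n})=\sum_na_nF_n(z)
\]
and
\[
\sum_n|F_n(z)-F_n(w)|\le\sum_k|(\mu_z-\mu_w)(e_k)|\le\|\mu_z-\mu_w\|\le d(z,w).
\]
The function $g=\sum_nu_nF_n=TJu$ has norm $\|u\|_\infty=1$ and belongs to $\operatorname{PNA}(M)$, so $L(g,p)=1$ for some $p\in M$. Lemma~\ref{lem:hump} gives \eqref{eq:star}.
\end{proof}

\section{Spaces without a center}\label{sec:examples}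

\begin{proof}[Proof of Theorem~\ref{thm:linf}(3)]
Recall that $M$ is \emph{totally bounded} if for every $\varepsilon>0$ it is covered by finitely many balls of radius $\varepsilon$; such a space is separable, and every sequence in it has a Cauchy subsequence. Let $M$ be totally bounded without accumulation points in $M$. Let $p\in M$ and let $(q_k)$ be any sequence in $M\setminus\{p\}$. Since $p$ is not an accumulation point, $s=\inf_{q\ne p}d(p,q)>0$, so all denominators in \eqref{eq:star} are at least $2s$. Let $(q_{k_i})$ be a Cauchy subsequence. A lower limit is at most the upper limit along any subsequence, so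
\[
\liminf_{l\to\infty}\frac{d(q_{k_i},q_l)}{d(q_{k_i},p)+d(q_l,p)}\le\limsup_{j\to\infty}\frac{d(q_{k_i},q_{k_j})}{2s}\longrightarrow0\qquad(i\to\infty).
\]
Hence the outer limit in \eqref{eq:star} cannot be $1$. In an equidistant space every ratio in \eqref{eq:star} is $0$ or $\frac12$, so \eqref{eq:star} fails as well. The space $\{1/n:n\ge1\}$ and the countably infinite equidistant space are separable, and part (2) shows that $\ell_\infty$ is not isometrically contained in $\operatorname{PNA}(M)$ for them.
\end{proof}

For $M=\{1/n:n\ge1\}$ this strengthens Example~\ref{ex:harmonic}: not only the map $a\mapsto f_a$, but every isometry of $\ell_\infty$ leaves $\operatorname{PNA}(M)$. After adding the limit point $\omega$, part (1) applies. So it matters in Theorem~\ref{thm:linf} that the point $p$ belongs to $M$ and not just to its completion.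

\begin{proof}[Proof of Theorem~\ref{thm:linf}(4)]
Let $M$ be equidistant of cardinality $\mathfrak c$. Its only dense subset is $M$, so its density character is $\mathfrak c$, and \eqref{eq:star} fails by part (3). The space has enough points to reserve a separate pair for each element of $\ell_\infty$: since $|\ell_\infty|\le|\mathbb R^{\mathbb N}|=\mathfrak c^{\aleph_0}=\mathfrak c$, there is an injection $\iota\colon\ell_\infty\times\{1,-1\}\to M$. By the Hahn--Banach theorem, for each $b\in\ell_\infty$ there is $\varphi_b\in\ell_\infty^*$ with $\|\varphi_b\|\le1$ and $\varphi_b(b)=\|b\|_\infty$. For $a\in\ell_\infty$ define $f_a\colon M\to\mathbb R$ by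
\[
f_a(\iota(b,\varepsilon))=\frac\varepsilon2\,\varphi_b(a)\qquad(b\in\ell_\infty,\ \varepsilon=\pm1),
\]
and $f_a=0$ off the range of $\iota$. Put $Ta=f_a-f_a(0)$. For each $z\in M$ the value $f_a(z)$ is linear in $a$, so $T$ is linear. Since $|f_a|\le\frac12\|a\|_\infty$ everywhere and all nonzero distances are $1$, every slope of $Ta$ is at most $\|a\|_\infty$. The slope between $\iota(a,1)$ and $\iota(a,-1)$ equals $\varphi_a(a)=\|a\|_\infty$. So $T$ is a linear isometry of $\ell_\infty$ into $\operatorname{Lip}_0(M)$ whose values all attain their norm strongly.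
\end{proof}

\begin{remark}
This isometry escapes Lemma~\ref{lem:hump} through singular functionals. For $u=(\frac n{n+1})_n$ we have $\|u\pm\frac1{n+1}e_n\|_\infty\le1$, so $1\pm\frac1{n+1}\varphi_u(e_n)\le1$ and $\varphi_u(e_n)=0$ for every $n$. Thus $Tu$ attains its norm at a pair of points where every $Te_n$ has slope $0$.
\end{remark}

\begin{thebibliography}{1}

\bibitem{CJLR}
Geunsu Choi, Mingu Jung, Han Ju Lee, \'Oscar Rold\'an,
\emph{Embeddings of infinite-dimensional spaces in the sets of norm-attaining Lipschitz functions},
arXiv:2312.00393 (2023).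

\end{thebibliography}
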